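# Trees inside acyclic token sliding graphs

## Theorems A, B and C on $k$-realizable trees

**Main Theorem.** All graphs are finite and simple. For a graph $G$ and an integer $k\ge 1$, let $\mathsf{TS}_k(G)$ be the graph whose vertices are the independent sets of $G$ of size exactly $k$, where $I,J$ are adjacent if and only if $I\setminus J=\{u\}$ and $J\setminus I=\{v\}$ for some edge $uv\in E(G)$. Call a tree $T$ *$k$-realizable* if there is a graph $G$ such that $\mathsf{TS}_k(G)$ is a forest containing $T$ as an induced subgraph. Let $k\ge 2$.

**Theorem A.** Let $T$ be a rooted tree of depth $3$ whose root has at least $k+1$ children, whose depth-1 nodes have at least $k$ children, and whose depth-2 nodes have at least $2k-1$ children. Then $T$ is not $k$-realizable. In particular, the complete $(2k-1)$-ary rooted tree of depth $3$ is not $k$-realizable.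

**Theorem B.** Every tree of maximum degree at most $k$ is isomorphic to $\mathsf{TS}_k(G)$ for some graph $G$. The tree in which a root is at distance $k+2$ from every leaf and every non-leaf has degree $k+1$ is not $k$-realizable. Hence all trees of maximum degree at most $\Delta$ are $k$-realizable if and only if $\Delta\le k$.

**Theorem C.** Every tree of diameter at most $5$ is $k$-realizable, and some tree of diameter $6$ is not. Hence all trees of diameter at most $d$ are $k$-realizable if and only if $d\le 5$.

David Avis and Duc A. Hoang, in "A Note On Acyclic Token Sliding Reconfiguration Graphs of Independent Sets", arXiv:2301.00317 (2023), ask: for every $k\ge3$ and every tree $T$, is there a graph $G$ such that $\mathsf{TS}_k(G)$ is a forest containing $T$ as an induced subgraph? Theorem A says no, for every $k\ge 3$ and also for $k=2$. Theorems B and C say how large the degree and the diameter of a tree have to be before such a failure can occur.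

## Sliding tokens, two small paths, and the order of quantifiers

Think of a vertex $I$ of $\mathsf{TS}_k(G)$ as $k$ tokens placed on pairwise non-adjacent vertices of $G$. A move takes one token and slides it along one edge of $G$, and the new position must again be independent. We write $x\sim y$ for adjacency in $G$, $N[\cdot]$ for closed neighbourhoods, and $I-p+v=(I\setminus\{p\})\cup\{v\}$.

For $k=1$ there is nothing to ask: $\mathsf{TS}_1(G)=G$, so every tree is realized by itself. For $k=2$, take the path $1\,2\,3\,4$. Its independent pairs are $13,14,24$, and the moves are $13$–$14$ (slide $3\to4$) and $14$–$24$ (slide $1\to 2$). So $\mathsf{TS}_2(P_4)$ is a path on three vertices. Now take the path $1\,2\,3\,4\,5$. The pairs $14,15,25,24$ are independent, and they form a 4-cycle: slide $4\to5$, then $1\to2$, then $5\to4$, then $2\to1$. Two tokens moving on two far-apart edges commute, and commuting moves make 4-cycles. So $\mathsf{TS}_2(P_5)$ is not a forest.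

Two remarks on the definition of $k$-realizable. A connected subgraph of a forest is automatically induced, since an extra edge between two of its vertices would close a cycle. So "contains $T$ as a subgraph" and "contains $T$ as an induced subgraph" mean the same thing here. Consequently, a subtree of a $k$-realizable tree is $k$-realizable.

The order of quantifiers matters. Theorem A fixes $k$ and produces a bad tree, which depends on $k$. If instead $T$ is fixed, Theorem B shows that $T$ is $k$-realizable for all $k\ge\max(2,\Delta(T))$.

The "hence" parts of the theorems follow at once from the rest. In Theorem B, the bad tree has maximum degree $k+1$, so it is a counterexample for every $\Delta\ge k+1$. In Theorem C, the complete $(2k-1)$-ary tree of depth $3$ has diameter $6$, so Theorem A supplies the bad tree for every $d\ge6$. The complete $(2k-1)$-ary tree satisfies the hypotheses of Theorem A because $2k-1\ge k+1$ for $k\ge2$.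

## Freezing $k-1$ tokens, and why it fails from diameter 4 on

The first thing to try is to make $k-1$ tokens useless. Given $T$, let $G$ be $T$ together with a set $S$ of $k-1$ isolated vertices. The sets $S\cup\{v\}$ with $v\in V(T)$ induce a copy of $T$ in $\mathsf{TS}_k(G)$.

For a star $T=K_{1,n}$ this works. Besides the sets $S\cup\{v\}$, the independent $k$-sets contain at least two vertices of the star, so they contain only leaves of the star and elements of $S$. No move is possible from such a set, since the only edges at a leaf lead to the centre, which is adjacent to another token. So $\mathsf{TS}_k(G)$ is a star plus isolated vertices. A large degree alone is therefore no obstruction.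

For a tree of diameter at least $4$ it fails. Such a tree contains $P_5$ as an induced path. Nothing forces all of $S$ to be occupied: remove one element of $S$ and put two tokens on the $P_5$. The 4-cycle of $\mathsf{TS}_2(P_5)$ then appears in $\mathsf{TS}_k(G)$. So a realization has to use tokens that constrain each other, and a proof of non-realizability has to understand exactly which local configurations are forced.

## The forests $G_S$ left by $k-1$ fixed tokens

From here to the end of the proof of Theorem A, and again in the second half of Theorem B, $k\ge2$ and $\mathsf{TS}_k(G)$ is a forest.

**Definition.** For an independent set $S$ with $|S|=k-1$, put $G_S=G-N[S]$.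

This is the region where one remaining token may be placed when the other $k-1$ tokens stand still on $S$. For example, if $G$ is the path $1\,2\,3\,4$, $k=2$ and $S=\{1\}$, then $G_S$ is the single edge $34$.

**Lemma 1.**
(a) $G_S$ is a forest.
(b) $G_S$ has no induced $2K_2$, that is, no two disjoint edges with no edge between them.
(c) For $p\in V(G_S)$, the set $N_{G_S}(p)$ is independent, and at most one vertex of $N_{G_S}(p)$ has a neighbour in $G_S$ outside $N[p]$.
(d) Let $I-p+p'$ and $I-q+q'$ be two neighbours of $I$ in $\mathsf{TS}_k(G)$ with $p\ne q$. Then $p'\sim q'$.

*Proof of (a).* For $v\in V(G_S)$ the set $S\cup\{v\}$ is independent of size $k$. For distinct $v,v'\in V(G_S)$, the sets $S\cup\{v\}$ and $S\cup\{v'\}$ are adjacent in $\mathsf{TS}_k(G)$ exactly when $v\sim v'$. So $G_S$ is isomorphic to an induced subgraph of a forest.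

*Proof of (b).* This is the commuting-moves cycle. Let $xy,x'y'$ be an induced $2K_2$ in $G_S$. Since $|S|=k-1\ge1$, we may delete one element of $S$ to get $S'$ with $|S'|=k-2$. The sets
$$S'\cup\{x,x'\},\quad S'\cup\{y,x'\},\quad S'\cup\{y,y'\},\quad S'\cup\{x,y'\}$$
are independent of size $k$, distinct, and cyclically adjacent. They form a 4-cycle in $\mathsf{TS}_k(G)$, a contradiction.

*Proof of (c).* The forest $G_S$ has no triangle, so $N_{G_S}(p)$ is independent. Suppose that distinct $f,f'\in N_{G_S}(p)$ have neighbours $e,e'$, respectively, in $G_S$ outside $N[p]$. If $e=e'$, or $e\sim f'$, then $p\,f\,e\,f'$ is a 4-cycle in $G_S$; if $e'\sim f$, then $p\,f\,e'\,f'$ is one. If $e\sim e'$, then $p\,f\,e\,e'\,f'$ is a 5-cycle. All are impossible by (a). Also $f\not\sim f'$. So $ef$ and $e'f'$ form an induced $2K_2$, which contradicts (b).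

*Proof of (d).* The set $I-p+p'$ is independent and contains $q$, so $p'\not\sim q$, while $q'\sim q$. Hence $p'\ne q'$. Suppose $p'\not\sim q'$. Then $I-p-q+p'+q'$ is independent of size $k$, because $p'$ has no neighbour in $I-p$ and $q'$ has none in $I-q$. Now
$$I,\quad I-p+p',\quad I-p-q+p'+q',\quad I-q+q'$$
is a 4-cycle in $\mathsf{TS}_k(G)$, a contradiction. $\square$

## Good steps and free vertices

**Definition.** If $I'=I-p+v$ is a neighbour of $I$ in $\mathsf{TS}_k(G)$, the step $I\to I'$ *slides the token on $p$*. Here $v\in N_{G_{I-p}}(p)$. The step is *good* if $v$ has no neighbour in $G_{I-p}$ outside $N[p]$.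

**Definition.** A vertex $s$ is *free for* an independent set $I$ if $s\notin I$ and $s$ has no neighbour in $I$.

For an example, let $k=2$ and let $G$ be the path $1\,2\,3$ together with an isolated vertex $t$. The independent pairs are $1t,2t,3t,13$, and $\mathsf{TS}_2(G)$ is the path $1t,2t,3t$ plus the isolated vertex $13$. The step $1t\to2t$ is not good: in $G_{\{t\}}$, which is the path $1\,2\,3$, the vertex $2$ has the neighbour $3\notin N[1]$. And indeed the same token can move on to $3$. The step $2t\to1t$ is good: the only neighbour of $1$ in $G_{\{t\}}$ is $2$. The vertex $3$ is free for $1t$ but not for $2t$.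

Lemma 1(c) says that a token has at most one direction that is not good. The next lemma collects what good steps give: after one, the moved token is stuck, and free vertices stay free.

**Lemma 2.**
(i) For fixed $I$ and $p\in I$, at most one step from $I$ sliding the token on $p$ is not good.
(ii) If $I\to I'=I-p+v$ is good and $I''\ne I$ is a neighbour of $I'$, then $I'\to I''$ does not slide the token on $v$.
(iii) If $I\to I'$ is good and $s$ is free for $I$, then $s$ is free for $I'$.
(iv) If $I\to I'=I-p+v$ and $I'\to I'-q+w$ are steps with $q\ne v$, then $w\sim p$.

*Proof.* (i) The steps sliding the token on $p$ correspond to the vertices $v\in N_{G_{I-p}}(p)$, and at most one of these has a neighbour in $G_{I-p}$ outside $N[p]$, by Lemma 1(c) with $S=I-p$.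

(ii) Suppose the token on $v$ moves to $y$. Then $I''=(I-p)+y$ with $y\sim v$ and $y\in V(G_{I-p})$, and $y\neq p$ because $I''\ne I$. Also $y\not\sim p$, since otherwise $p,v,y$ would be a triangle in $G_{I-p}$. So $v$ has the neighbour $y\notin N[p]$ in $G_{I-p}$, and the step $I\to I'$ is not good.

(iii) Let $I'=I-p+v$. Since $s$ is free for $I$, we have $s\in V(G_{I-p})$ and $s\notin N[p]$. By goodness $v\not\sim s$. Also $s\ne v$, because $v\sim p$ and $s\not\sim p$. Hence $s\notin I'$ and $s$ has no neighbour in $I'$.

(iv) Look from $I'$: its neighbours $I=I'-v+p$ and $I'-q+w$ slide the different tokens $v$ and $q$. Lemma 1(d), applied at $I'$, gives $p\sim w$. $\square$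

Part (iv) deserves a second reading. If one token leaves $p$ and then a different token moves to $w$, then $w$ must be adjacent to the abandoned position $p$. Every proof of non-realizability below closes a cycle using these extra edges.

## One token short: a 4-cycle in $G$ that does no harm

Here is how one would like to prove Theorem A. Make a good step $I_1\to I_2=I_1-b+w$. By Lemma 2(ii) the token on $w$ is stuck, so if $I_2$ has many children, then by pigeonhole several of them slide the same token $c\ne w$, to vertices $z,z'$, say. Both $z$ and $z'$ are adjacent to $c$, and by Lemma 2(iv) both are adjacent to $b$. So $b\,z\,c\,z'$ is a 4-cycle in $G$.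

This is not yet a contradiction. A cycle of $G$ becomes a cycle of $\mathsf{TS}_k(G)$ when one token runs around it while the other $k-1$ tokens stand still, away from the cycle. The tokens we can leave in place are those of $I_2\setminus\{w,c\}$, and there are only $k-2$ of them. The token on $w$ is no help: $w\sim b$.

The gap is real. Let $k=2$ and let $G$ have the vertices $b,c,z,z',w$ and the edges $bz,zc,cz',z'b,bw$. The independent pairs are $bc,\ wc,\ wz,\ wz',\ zz'$. The moves are $bc$–$wc$, $wc$–$wz$ and $wc$–$wz'$, while from $zz'$ no move is possible. So $\mathsf{TS}_2(G)$ is $K_{1,3}$ plus an isolated vertex, a forest. All steps outward from $bc$ are good: $G_{\{c\}}$ is the edge $bw$, and $G_{\{w\}}$ is the path $z\,c\,z'$. With $I_1=\{b,c\}$ and $I_2=\{w,c\}$ this is exactly the configuration above.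

What is missing is one more vertex on which to park a token, non-adjacent to everything in sight. It has to be found before the step $I_1\to I_2$ is made, and this is what the first level of the tree is for. If two children of the root slide the same token $a$, one to $u$ by a good step and the other to $s$, then we walk to the child using $u$ and never use $s$. The vertex $s$ is free there, and by Lemma 2(iii) it remains free along all further good steps.

## Proof of Theorem A: three pigeonholes and a 4-cycle in $G_S$

Suppose $\mathsf{TS}_k(G)$ is a forest containing a tree $T$ as in Theorem A. Identify the nodes of $T$ with independent $k$-sets, and let $I_0$ be the root.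

**Step 1.** *Purpose: produce a good step and a free vertex.* The root has at least $k+1$ children and $I_0$ has $k$ tokens, so two children slide the same token $a\in I_0$. By Lemma 2(i) at least one of these two steps is good. Let $I_1=I_0-a+u$ be a child reached by a good step and let $I_0-a+s$ be the other child, $s\neq u$. Since $u,s\in N_{G_{I_0-a}}(a)$, Lemma 1(c) gives $s\not\sim u$. Also $s$ is not in $I_0-a$ and has no neighbour there. Hence $s$ is free for $I_1$.

**Step 2.** *Purpose: make a second good step, which creates an abandoned position $b$.* By Lemma 2(ii), applied to $I_0\to I_1$, the children of $I_1$ slide only tokens in $I_1-u$, a set of $k-1$ tokens. There are at least $k$ children, so two of them slide the same token $b\in I_1-u$. By Lemma 2(i) one of these steps is good; call it $I_1\to I_2=I_1-b+w$. By Lemma 2(iii), $s$ is free for $I_2$.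

**Step 3.** *Purpose: find two good steps with the same token.* By Lemma 2(ii), applied to $I_1\to I_2$, the children of $I_2$ slide only the $k-1$ tokens of $I_2-w$. There are at least $2k-1>2(k-1)$ children, so at least three of them slide the same token $c\in I_2-w$. By Lemma 2(i) at least two of these steps are good, say
$$I_2\to I_2-c+z,\qquad I_2\to I_2-c+z',\qquad z\ne z'.$$
By Lemma 2(iii), $s$ is free for both new sets, so $z,z'\not\sim s$ and $z,z'\neq s$. By Lemma 2(iv), applied to $I_1\to I_2\to I_2-c+z$ and to the same with $z'$ (here $c\ne w$), we get $z\sim b$ and $z'\sim b$. Of course $z,z'\sim c$.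

**Step 4.** *Purpose: park $k-1$ tokens away from the 4-cycle.* Put
$$S=(I_2\setminus\{w,c\})\cup\{s\}.$$
Since $s$ is free for $I_2$, this is an independent set of size $(k-2)+1=k-1$. We check that $b,c,z,z'$ all lie in $G_S$.

Since $I_2-w=I_1-b$, the token $c$ lies in $I_1$ and $c\ne b$, and $I_2\setminus\{w,c\}=I_1\setminus\{b,c\}$. So $b$ and $c$ are neither in this set nor adjacent to any element of it, because $I_1$ is independent. Moreover $b$ and $c$ are different from $s$ and not adjacent to $s$, because $s$ is free for $I_1$. Hence $b,c\in V(G_S)$. The vertices $z,z'$ are not in $I_2-c$ and have no neighbour there, because $I_2-c+z$ and $I_2-c+z'$ are independent $k$-sets. By Step 3 they are different from $s$ and not adjacent to it. Hence $z,z'\in V(G_S)$.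

Now $b\ne c$, $z\ne z'$, and each of $z,z'$ is adjacent to both $b$ and $c$. So $b\,z\,c\,z'$ is a 4-cycle in $G_S$, which contradicts Lemma 1(a). $\square$

## Maximum degree at most $k$: components of an edge colouring

We now prove the positive half of Theorem B: *if $\Delta(T)\le k$, then $T\cong\mathsf{TS}_k(G)$ for some $G$.* The plan is to give each token its own colour class of edges of $T$, so that moving token $t$ means crossing an edge of colour $t$.

We recall the Helly property: *finitely many pairwise intersecting subtrees of a tree have a common node.* For three subtrees $K_1,K_2,K_3$, choose $x\in K_1\cap K_2$, $y\in K_2\cap K_3$, $z\in K_1\cap K_3$. The three paths between $x,y,z$ have a common node, and each $K_i$ contains one of the paths, so this node is in all three. For more subtrees, replace two of them by their intersection, which is again a subtree and which meets each other subtree by the case of three, and induct.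

**Step 1.** *Purpose: define $G$.* Properly colour the edges of $T$ with colours $1,\dots,k$. This is possible greedily from a root: at each node, the edges to its children get distinct colours that also differ from the colour of the edge to its parent, and $\Delta(T)\le k$ leaves enough colours. For each colour $t$ let $\mathcal K_t$ be the set of components of $T$ minus its edges of colour $t$. The vertices of $G$ are the pairs $(t,K)$ with $1\le t\le k$ and $K\in\mathcal K_t$. Two distinct vertices $(t,K),(t',K')$ are adjacent if and only if $t=t'$, or $t\ne t'$ and $K\cap K'=\emptyset$.

**Step 2.** *Purpose: match independent $k$-sets with nodes of $T$.* Vertices with the same first coordinate are adjacent, and there are $k$ colours, so an independent $k$-set contains exactly one vertex $(t,K_t)$ for each $t$, and $K_1,\dots,K_k$ pairwise intersect. By the Helly property they have a common node $x$. It is unique: if $x\neq y$ and the $x$–$y$ path contains an edge of colour $t$, then $x$ and $y$ lie in different elements of $\mathcal K_t$. Conversely, each node $x$ gives the independent $k$-set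
$$I_x=\{(t,K_t(x)):1\le t\le k\},\qquad\text{where } x\in K_t(x)\in\mathcal K_t,$$
since all the $K_t(x)$ contain $x$. So $x\mapsto I_x$ is a bijection from $V(T)$ onto the vertex set of $\mathsf{TS}_k(G)$.

**Step 3.** *Purpose: match the edges.* For $x\ne y$, the sets $I_x,I_y$ differ exactly in those coordinates $t$ that occur as colours on the $x$–$y$ path. If they differ in exactly one coordinate $t$, the two differing vertices have the same first coordinate and are adjacent in $G$. So $I_xI_y$ is an edge of $\mathsf{TS}_k(G)$ if and only if the $x$–$y$ path uses only one colour. In a proper colouring consecutive edges have different colours, so this holds if and only if the path is a single edge, that is, $xy\in E(T)$. $\square$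

A hand check: let $k=2$ and let $T$ be the path $x_1x_2x_3x_4$ with edge colours $1,2,1$. Then $\mathcal K_1$ consists of $A=\{x_1\}$, $B=\{x_2,x_3\}$, $C=\{x_4\}$, and $\mathcal K_2$ consists of $P=\{x_1,x_2\}$, $Q=\{x_3,x_4\}$. The edges of $G$ are $AB,BC,AC,PQ$ and, for disjoint pairs, $AQ,CP$. The independent pairs are $AP,BP,BQ,CQ$, and they form the path $AP,BP,BQ,CQ$.

## Degree $k+1$: an odd closed walk

Now the negative half of Theorem B: *let $T$ be the tree with a root at distance $k+2$ from every leaf and with all non-leaves of degree $k+1$; then $T$ is not $k$-realizable.*

The proof of Theorem A does not apply as it stands. Steps 1 and 2 need only $k+1$ children of the root and $k$ children of a depth-1 node, and these we have. Step 3 needs $2k-1$ children of a depth-2 node to find two good steps with the same token. With $k$ children, the pigeonhole gives two steps with the same token, of which only one need be good. So we cannot branch at the end. What we can do is go deep: there is a long path of good steps, all with the same free vertex $s$, and Lemma 2(iv) gives extra edges at every step. Eventually a token must move twice, and then the extra edges close up.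

Suppose $\mathsf{TS}_k(G)$ is a forest containing $T$, with root $I_0$.

**Step 1.** *Purpose: a long path of good steps with a free vertex.* The root has $k+1$ children, so Step 1 of the proof of Theorem A gives $a\in I_0$, a child $I_1=I_0-a+u$ reached by a good step, and a vertex $s$ that is free for $I_1$. For $i=1,\dots,k+1$, suppose $I_i$, at depth $i$, was reached by a good step. It has $k$ children, and by Lemma 2(ii) they slide only $k-1$ of its tokens. So two children slide the same token, and by Lemma 2(i) one of these two steps is good. Let $I_{i+1}$ be the child it reaches. By Lemma 2(iii), $s$ is free for $I_i$ for all $1\le i\le k+2$.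

**Step 2.** *Purpose: find a token that moves twice, with distinct tokens in between.* Label the $k$ tokens and follow them along $I_1\to I_2\to\dots\to I_{k+2}$. Let $t_i$ be the token moved in the step $I_{i-1}\to I_i$, for $2\le i\le k+2$. By Lemma 2(ii), $t_{i+1}\ne t_i$. There are $k+1$ steps and $k$ tokens, so $t_p=t_q$ for some $2\le p<q\le k+2$. Choose such a pair with $q-p$ minimal and put $m=q-p$. Then $m\ge2$, and the tokens $t_p,\dots,t_{q-1}$ are distinct by minimality.

**Step 3.** *Purpose: name positions and list the available adjacencies.* For $1\le j\le m$, let $a_j$ be the position of token $t_{p+j-1}$ in $I_{p-1}$, and let $F$ be the set of positions of the $k-m$ other tokens. The steps from $I_{p-1}$ to $I_q$ slide $a_1\to v_1$, $a_2\to v_2$, …, $a_m\to v_m$, and finally the first token moves again, $v_1\to x$. So the sets $I_{p-1},\dots,I_q$ are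
$$F\cup\{v_1,\dots,v_j,a_{j+1},\dots,a_m\}\ (0\le j\le m),\qquad F\cup\{x,v_2,\dots,v_m\}. \tag{1}$$
The slides give $v_j\sim a_j$ for all $j$, and $x\sim v_1$. Consecutive steps slide different tokens, so Lemma 2(iv) applies to each pair of consecutive steps and gives
$$v_{j+1}\sim a_j\ (1\le j<m),\qquad x\sim a_m. \tag{2}$$

Before the general walk, look at $m=2$ with $F=\emptyset$, so $k=2$. The edges are $a_1v_1,\ a_2v_2,\ v_2a_1,\ xv_1,\ xa_2$, and they form the closed walk $a_2,v_2,a_1,v_1,x,a_2$ of length $5$. With a second token parked on $s$, a single token can traverse it. That is an odd closed walk in a forest, which is impossible. For larger $m$, the parked tokens are $F$ and $s$, and $m-1$ tokens move.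

**Step 4.** *Purpose: construct a closed walk of $(k-1)$-sets.* We write $(k-1)$-sets with $F$ suppressed; it is always included. For $1\le j\le m$ let
$$C_j=\{v_1,\dots,v_{j-1},a_{j+1},\dots,a_m\},$$
a set of size $m-1$. For $1\le j<m$ we go from $C_j$ to $C_{j+1}$ in three slides:
$$C_j\ \to\ \{v_1,\dots,v_{j-1},v_{j+1},a_{j+2},\dots,a_m\}\ \to\ \{v_1,\dots,v_{j-1},a_j,a_{j+2},\dots,a_m\}\ \to\ C_{j+1},$$
along the edges $a_{j+1}v_{j+1}$, $v_{j+1}a_j$ and $a_jv_j$. Next we make two slides
$$C_m=\{v_1,\dots,v_{m-1}\}\ \to\ \{x,v_2,\dots,v_{m-1}\}\ \to\ \{a_m,v_2,\dots,v_{m-1}\},$$
along the edges $v_1x$ and $xa_m$. Finally we slide $v_{m-1}\to a_{m-1}$, then $v_{m-2}\to a_{m-2}$, and so on down to $v_2\to a_2$. These are $m-2$ slides, none if $m=2$, and they end at $\{a_2,\dots,a_m\}=C_1$.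

For $m=3$ the walk reads
$$a_2a_3,\ v_2a_3,\ a_1a_3,\ v_1a_3,\ v_1v_3,\ v_1a_2,\ v_1v_2,\ xv_2,\ a_3v_2,\ a_3a_2,$$
which has nine slides.

**Step 5.** *Purpose: check that all sets are independent and of the right size.* Each set in the walk, with $F$ included, is contained in a set of (1). Call the first set of (1) with parameter $j$ the $j$-th set. The set $C_j$ is in the $j$-th set. The second set of the three-slide passage is in the $(j+1)$-st set, and its third set is in the $(j-1)$-st. The set $\{x,v_2,\dots,v_{m-1}\}$ is in the last set of (1). The set $\{a_m,v_2,\dots,v_{m-1}\}$ is in the $(m-1)$-st set. The sets $\{v_2,\dots,v_i,a_{i+1},\dots,a_m\}$ of the final phase are in the $i$-th set. The sets in (1) are independent and have $k$ distinct elements as listed, so the sets of the walk are independent and have $k-1$ elements. Two consecutive sets have the form $R\cup\{g\}$ and $R\cup\{h\}$ with $|R|=k-2$ and $g\sim h$, so they differ by one slide.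

**Step 6.** *Purpose: parity.* The closed walk has length
$$3(m-1)+2+(m-2)=4m-3,$$
which is odd. Since $p-1\ge1$, the vertex $s$ is free for all sets in (1). So adding $s$ to each of the $(k-1)$-sets of the walk gives independent $k$-sets, and hence a closed walk of odd length in $\mathsf{TS}_k(G)$. A forest is bipartite and has no closed walk of odd length, a contradiction. $\square$

## Diameter at most 5: cliques in the complement

It remains to prove that *for $k\ge2$, every tree of diameter at most $5$ is $k$-realizable*. The degrees are unbounded now, so the edge-colouring construction is not available. It suffices to build one family of trees.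

**Definition.** For $D\ge1$, let $B_D$ be the tree consisting of a central edge, $D$ further neighbours of each of its two ends, and $D$ leaves attached to each of these $2D$ vertices.

The tree $B_1$, for instance, is a path on six vertices.

**Step 1.** *Purpose: reduce to $B_D$.* Every tree $T$ of diameter $d\le5$ is a subtree of $B_D$ for $D$ large. Let $p_0p_1\dots p_d$ be a longest path in $T$.

If $d=5$, every vertex is within distance $2$ of $p_2$ or $p_3$. Otherwise some vertex $g$ is at distance at least $3$ from both. By symmetry let $g$ be on the side of $p_2$ when the edge $p_2p_3$ is removed. Then its distance to $p_5$ is at least $3+3=6$, a contradiction. So $T$ consists of the edge $p_2p_3$ with a tree of depth at most $2$ hanging at each end, and it embeds in $B_D$.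

If $d\le4$, let $c=p_{\lceil d/2\rceil}$. Every vertex is within distance $2$ of $c$. Otherwise let $g$ be at distance at least $3$ from $c$. The path from $c$ to $g$ starts into at most one of the two arms of the longest path at $c$, so the distance from $g$ to the end of another arm is at least $3+\lfloor d/2\rfloor$. This exceeds $d$ for every $d\le4$, a contradiction. So $T$ has depth at most $2$ from $c$, and it embeds in $B_D$ with $c$ at one end of the central edge.

**Step 2.** *Purpose: define the graph.* Let $H$ be the graph on $\{a,b,y\}\cup U\cup W\cup V\cup Z$ (a disjoint union), with $|U|=|W|=|V|=|Z|=D$, whose edges are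

- $ab$ and $ay$,
- all $bu$ with $u\in U$, and all $yv$ with $v\in V$,
- all pairs inside $U\cup W$, and all pairs inside $V\cup Z$.

Let $G_0=\overline H$ be the complement, and let $G$ be $G_0$ together with $k-2$ isolated vertices.

Tokens on isolated vertices never move. Sorting independent $k$-sets by the isolated vertices they use, we see that $\mathsf{TS}_k(G)$ is a disjoint union of copies of graphs $\mathsf{TS}_\ell(G_0)$ with $2\le\ell\le k$. It includes exactly one copy of $\mathsf{TS}_2(G_0)$, in which all isolated vertices are used. As we saw with the failed freezing construction, nothing forces the isolated vertices to be occupied, so every $\ell$ from $2$ to $k$ has to be checked.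

Independent $\ell$-sets of $G_0$ are $\ell$-cliques of $H$. Two of them are adjacent in $\mathsf{TS}_\ell(G_0)$ if and only if they differ in one element and the two differing elements are non-adjacent in $H$. The maximal cliques of $H$ are
$$\{a,b\},\quad \{a,y\},\quad \{b\}\cup U,\quad \{y\}\cup V,\quad U\cup W,\quad V\cup Z.$$
Indeed, the neighbours of $a$ are the non-adjacent vertices $b,y$. The neighbours of $b$ are $a$ and $U$, with no edges from $a$ to $U$, and similarly for $y$. A clique avoiding $a,b,y$ lies in $U\cup W$ or in $V\cup Z$, since there are no edges between these two sets.

**Step 3.** *Purpose: show that $\mathsf{TS}_2(G_0)$ is $B_D$ plus isolated vertices.* The vertices of $\mathsf{TS}_2(G_0)$ are the edges of $H$. Two of them are adjacent if and only if they share an end and their other ends are non-adjacent in $H$. We list the adjacencies by the shared end.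

- At $a$: the neighbours $b,y$ are non-adjacent, which gives $ab$–$ay$.
- At $b$: the neighbours are $a$ and $U$, and $U$ is a clique, which gives $ab$–$bu$ for all $u\in U$.
- At $u\in U$: the neighbours are $b$, $U\setminus\{u\}$ and $W$, and the only non-adjacent pairs are $b,w$ with $w\in W$. This gives $bu$–$uw$ for all $w\in W$.
- At $w\in W$: the neighbourhood is a clique, which gives nothing.
- Symmetrically: $ay$–$yv$ for all $v\in V$ at $y$, $yv$–$vz$ for all $z\in Z$ at $v$, and nothing at $z\in Z$.

The edges $uw$ are distinct for distinct pairs $(u,w)$, and each is adjacent only to $bu$; likewise for the edges $vz$. So there is one component $B_D$, with central edge $ab$–$ay$, further neighbours $bu$ and $yv$, and leaves $uw$ and $vz$. The remaining edges of $H$, those inside $U$, $W$, $V$ or $Z$, are isolated vertices of $\mathsf{TS}_2(G_0)$. So $\mathsf{TS}_2(G_0)$ is a forest.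

**Step 4.** *Purpose: show that $\mathsf{TS}_\ell(G_0)$ is a forest for $\ell\ge3$.* Let $K,K'$ be adjacent. They share $\ell-1\ge2$ vertices, and $K\cup K'$ is not a clique, so they are contained in distinct maximal cliques and not in a common one. The only pairs of distinct maximal cliques that share at least two vertices can be $\{b\}\cup U$ with $U\cup W$, and $\{y\}\cup V$ with $V\cup Z$.

In the first case let $K\subseteq\{b\}\cup U$ and $K'\subseteq U\cup W$. Then $K$ is not contained in $U\cup W$, so $b\in K$ and $K=\{b\}\cup U'$ with $U'\subseteq U$, $|U'|=\ell-1$. Since $b\notin K'$ and $|K\cap K'|=\ell-1$, we have $U'\subseteq K'$. As $K'$ is not contained in $\{b\}\cup U$, it is $K'=U'\cup\{w\}$ with $w\in W$. Here $K'$ determines $U'=K'\cap U$, so $K'$ lies in only one edge of this kind. Hence these edges form vertex-disjoint stars centred at the sets $\{b\}\cup U'$. The second case is symmetric, and it involves different vertices, since its cliques lie in $\{y\}\cup V\cup Z$. So all edges of $\mathsf{TS}_\ell(G_0)$ form vertex-disjoint stars, and $\mathsf{TS}_\ell(G_0)$ is a forest.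

**Step 5.** *Purpose: assemble.* By Steps 2, 3 and 4, $\mathsf{TS}_k(G)$ is a disjoint union of forests, so it is a forest, and it has a component $B_D$. By Step 1, every tree $T$ of diameter at most $5$ is a subtree of $B_D$ for $D$ large, and a subtree of a forest is an induced subgraph. So $T$ is $k$-realizable. $\square$
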